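# Resistance sparsifiers of the complete graph

## 1. A lower bound of $n/(12\varepsilon)$ edges for $K_n$

**Theorem 1.** Let $n\ge 2$ and $0<\varepsilon<1$. In any $\varepsilon$-resistance sparsifier $G'=(V,E',w')$ of the unit-weight complete graph $K_n$, every vertex has degree $n-1$ or degree at least $\frac{1+\varepsilon}{6\varepsilon}$. Hence
$$|E'|\ \ge\ \frac n2\min\Big\{n-1,\ \frac{1+\varepsilon}{6\varepsilon}\Big\},$$
and if $1/n\le\varepsilon\le 1/2$, then
$$|E'|\ \ge\ \frac{n}{12\,\varepsilon}.$$
Moreover, if $n\ge 3$ and $\varepsilon(6n-13)<1$, then every $\varepsilon$-resistance sparsifier of $K_n$ has all $\binom n2$ edges.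

Let us unpack this. Let $G=(V,E,w)$ be a connected undirected graph with positive edge weights. We read $G$ as an electrical network in which $w(e)$ is the *resistance* of the edge $e$. Write $\mathrm R_{\mathrm{eff},G}(x,y)$ for the effective resistance between $x$ and $y$: the voltage difference between $x$ and $y$ when one unit of current enters at $x$ and leaves at $y$. Section 2 gives the formula.

**Definition.** For $\varepsilon>0$, an *$\varepsilon$-resistance sparsifier* of $G$ is a connected graph $G'=(V,E',w')$ on the same vertex set, with positive weights $w'$ (again resistances), such that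
$$\forall x,y\in V,\qquad (1-\varepsilon)\,\mathrm R_{\mathrm{eff},G}(x,y)\ \le\ \mathrm R_{\mathrm{eff},G'}(x,y)\ \le\ (1+\varepsilon)\,\mathrm R_{\mathrm{eff},G}(x,y).$$
The set $E'$ need not be a subset of $E$.

Graphs are simple throughout; merging parallel edges would only reduce the edge count. Logarithms are natural.

A result of Chu et al. says that every $n$-vertex graph has an $\varepsilon$-resistance sparsifier with $\widetilde O(n/\varepsilon)$ edges, where $\widetilde O$ hides factors polylogarithmic in $n$. Kalman and Krauthgamer ("Flow Metrics on Graphs", arXiv:2112.06916) are the source of the question whether this is tight. We work in the regime $1/n\le\varepsilon\le 1/2$, where $n/\varepsilon\le n^2$ and the lower side of $(1\pm\varepsilon)$ is not vacuous. The statement to be decided is the following.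

> There exist constants $c,k>0$ such that for all sufficiently large $n$ and every $\varepsilon\in[1/n,1/2]$ there is a connected $n$-vertex graph $G$ such that every $\varepsilon$-resistance sparsifier of $G$ has at least $c\,\dfrac{n}{\varepsilon(\log n)^k}$ edges.

Theorem 1 says that it is **true**. The graph $G=K_n$ works for all $n$ and $\varepsilon$ in the regime: for $n\ge 3$ we have $\log n\ge 1$, so $\frac n{12\varepsilon}\ge\frac1{12}\cdot\frac n{\varepsilon\log n}$, and we may take $c=1/12$, $k=1$. No logarithmic factor is in fact needed. Together with the upper bound of Chu et al., the worst-case optimum throughout the regime is $n/\varepsilon$ up to polylogarithmic factors.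

For $K_n$ itself one can ask for the constant. Let $m(n,\varepsilon)$ be the minimum number of edges of an $\varepsilon$-resistance sparsifier of the unit-weight $K_n$. We shall also prove two refinements.

**Theorem 2.** For $n\ge 3$ and $0<\varepsilon<1/3$,
$$m(n,\varepsilon)\ \ge\ \frac{(n-1)^2(1-3\varepsilon)}{2\big(2\varepsilon(n-1)+1-\varepsilon\big)}.$$

**Theorem 3.** (a) If $\varepsilon=\varepsilon_n$ satisfies $n\varepsilon_n\to\infty$ and $\varepsilon_n\log^3 n\to 0$, then $m(n,\varepsilon_n)=(1+o(1))\,\dfrac n{4\varepsilon_n}$.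

(b) $\displaystyle\lim_{\varepsilon\to 0}\ \liminf_{n\to\infty}\ \frac{4\varepsilon}{n}\,m(n,\varepsilon)=1.$

We do not determine the sharp constant when $\varepsilon=\Theta(1/n)$, nor the exact polylogarithmic factor in the upper bound for general $G$.

## 2. Effective resistance through the Laplacian

Let $H$ be a connected graph on $V$, $|V|=n$. Its conductances are $c_{xy}=1/w(xy)$ for edges, $c_{xy}=0$ for non-adjacent pairs, and $c_{xx}=0$. Put $C_x=\sum_y c_{xy}$. The Laplacian is
$$L=\sum_{\{x,y\}\in E}c_{xy}(e_x-e_y)(e_x-e_y)^T,\qquad (Lv)_x=\sum_y c_{xy}(v_x-v_y).$$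
Here $(Lv)_x$ is the net current leaving $x$ along the edges when the potentials are $v$. Since $H$ is connected, $\ker L$ is spanned by the all-ones vector $\mathbf 1$. Let $M=L^+$ be the pseudoinverse: it inverts $L$ on $\mathbf 1^\perp$ and kills $\mathbf 1$. It is symmetric, and $LM=I-\frac1nJ$ with $J$ the all-ones matrix.

If a unit current enters at $x$ and leaves at $y$, the potentials solve $Lv=e_x-e_y$, so $v=M(e_x-e_y)$ up to a constant. Therefore
$$R_{xy}:=\mathrm R_{\mathrm{eff},H}(x,y)=(e_x-e_y)^TM(e_x-e_y)=M_{xx}+M_{yy}-2M_{xy}.$$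
Multiplying all resistances by a factor $s>0$ multiplies every $R_{xy}$ by $s$.

For the unit-weight $K_n$ we have $L=nI-J$, hence $M=\frac1n\big(I-\frac1nJ\big)$, and every pair has effective resistance
$$\rho:=\frac2n.$$
For instance, in the unit triangle a pair sees resistance $1$ in parallel with $2$, that is $\frac23$.

So the sparsifiers of $K_n$ are the networks whose resistance metric is almost constant: $R_{xy}\in[(1-\varepsilon)\rho,(1+\varepsilon)\rho]$ for all $x\ne y$. Up to scaling, this only concerns the ratio of $R_{\max}$ to $R_{\min}$, the largest and the smallest resistance over distinct pairs. A connected graph can be scaled to an $\varepsilon$-resistance sparsifier of $K_n$ exactly when $R_{\max}/R_{\min}\le\frac{1+\varepsilon}{1-\varepsilon}$ (scale so that $R_{\min}$ becomes $(1-\varepsilon)\rho$).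

## 3. Trees and the threshold $\varepsilon=1/3$

Take $n=3$ and drop one edge: a path with resistances $r,s$. Its three effective resistances are $r$, $s$ and $r+s$. We need $r,s\ge(1-\varepsilon)\rho$ and $r+s\le(1+\varepsilon)\rho$, which forces $2(1-\varepsilon)\le 1+\varepsilon$, i.e. $\varepsilon\ge 1/3$. Conversely, $r=s=\frac23\rho$ works at $\varepsilon=1/3$. So the triangle can lose an edge if and only if $\varepsilon\ge 1/3$.

The same computation handles every tree on $n\ge 3$ vertices. Some vertex $x$ has two neighbours $y,z$, and $R_{yz}=R_{xy}+R_{xz}$, so again $\varepsilon\ge1/3$. Conversely, the star with equal resistances has $R_{\max}/R_{\min}=2=\frac{1+1/3}{1-1/3}$, so for $1/3\le\varepsilon<1$ a scaled star is a sparsifier with $n-1$ edges. This makes the restriction $\varepsilon<1/3$ in Theorem 2 natural.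

The obstruction in the tree is that adjacent vertices are closer together than vertices which merely share a neighbour. For small $\varepsilon$ this effect has to be small at every edge. The task is to quantify that.

## 4. Foster's sum alone gives only $n-1$ edges

The first thing to try is the one exact global identity that everybody knows, Foster's theorem. From the formula for $L$,
$$\frac12\sum_{x,y}c_{xy}R_{xy}=\mathrm{tr}(LM)=\mathrm{tr}\big(I-\tfrac1nJ\big)=n-1. \tag{1}$$
In a sparsifier each $R_{xy}$ is about $2/n$, so (1) pins down the total conductance: it is about $n^2/2$. To bound the number of edges from below we now need an upper bound for what a single edge contributes, i.e. for $c_{xy}R_{xy}$.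

The general bound is $c_{xy}R_{xy}\le 1$. Indeed, let $v$ be the potentials of a unit current from $x$ to $y$. They are harmonic off $\{x,y\}$, so by the maximum principle $v_x$ is the maximum, all edges at $x$ carry current outwards, these currents sum to $1$, and the edge $xy$ carries $c_{xy}(v_x-v_y)=c_{xy}R_{xy}$. Inserted in (1), this gives $|E'|\ge n-1$, which is just connectivity. The bound $1$ is attained in trees, so without further input nothing better can be said.

This is the exact place where the attempt stops: to get $n/\varepsilon$ edges one needs each edge to be responsible for only an $O(\varepsilon)$ share of the conductance at its endpoint, and (1) does not see this. A direct comparison of adjacent with non-adjacent pairs is awkward too. To say that $R_{xy}$ is small for an adjacent pair we would need an upper bound for a resistance, hence control of the flow in the whole unknown graph $G'$.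

The way round is an exact *local* identity at $x$ whose only unknowns are conductances at $x$ and effective resistances. The hypothesis already tells us all effective resistances up to a factor $1\pm\varepsilon$, so no flow has to be routed.

## 5. The current out of $x$, written in resistances

**Lemma 1.** Let $H$ be a connected graph with conductances $c$. For all $x\ne z$,
$$\sum_y c_{xy}\,\big(R_{xy}+R_{xz}-R_{yz}\big)=2. \tag{2}$$

*Proof.* Send a unit current from $x$ to $z$: let $v=M(e_x-e_z)$. Since $LM=I-\frac1nJ$ and $J(e_x-e_z)=0$, we get $Lv=e_x-e_z$, and its $x$-coordinate is $1$: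
$$\sum_y c_{xy}(v_x-v_y)=1 .$$
Next we express the voltage drop by resistances. On the one hand, $v_x-v_y=M_{xx}-M_{xz}-M_{xy}+M_{yz}$. On the other hand, $R_{ab}=M_{aa}+M_{bb}-2M_{ab}$ gives
$$R_{xy}+R_{xz}-R_{yz}=2M_{xx}-2M_{xy}-2M_{xz}+2M_{yz},$$
because $M_{yy}$ and $M_{zz}$ cancel. Hence $v_x-v_y=\frac12(R_{xy}+R_{xz}-R_{yz})$, and (2) follows. $\square$

The term $y=z$ is special: $R_{zz}=0$, so the bracket is $2R_{xz}$, about twice as large as the others when all resistances are nearly equal. As a check, in the unit-weight $K_n$ the $n-2$ terms with $y\ne z$ give $\frac2n$ each and the term $y=z$ gives $\frac4n$; the sum is $\frac{2(n-2)+4}{n}=2$. On the unit path $x\,\text{–}\,y\,\text{–}\,z$ the only term is $1+2-1=2$.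

## 6. Adjacent against non-adjacent: proof of Theorem 1

The doubled term $y=z$ carries the coefficient $c_{xz}$, so it is present when $z$ is adjacent to $x$ and absent when it is not. The right side of (2) is $2$ in both cases. Comparing the two cases bounds $c_{xz}/C_x$.

Let $G'$ be an $\varepsilon$-resistance sparsifier of $K_n$ with conductances $c$ and resistances $R_{xy}\in[(1-\varepsilon)\rho,(1+\varepsilon)\rho]$ for $x\ne y$. Suppose $x$ has degree less than $n-1$, and put $p_y=c_{xy}/C_x$, so that $\sum_y p_y=1$.

**Step 1: bounds for the brackets.** For distinct $x,y,z$, taking the extreme values of each resistance,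
$$(1-3\varepsilon)\rho\ \le\ R_{xy}+R_{xz}-R_{yz}\ \le\ (1+3\varepsilon)\rho. \tag{3}$$
For $y=z$ the bracket is $2R_{xz}\ge 2(1-\varepsilon)\rho$.

**Step 2: a non-adjacent vertex bounds $2/C_x$ from above.** Choose $z_0\ne x$ not adjacent to $x$. In (2) with $z=z_0$ the term $y=z_0$ has coefficient $0$, and (3) applies to every other term with non-zero coefficient. So $2\le C_x(1+3\varepsilon)\rho$, that is,
$$\frac2{C_x}\le(1+3\varepsilon)\rho .$$

**Step 3: an adjacent vertex bounds $2/C_x$ from below.** Let $z$ be any neighbour of $x$. Divide (2) by $C_x$ and use the lower bounds of Step 1: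
$$\frac2{C_x}\ \ge\ (1-p_z)(1-3\varepsilon)\rho+2p_z(1-\varepsilon)\rho=\big[(1-3\varepsilon)+p_z(1+\varepsilon)\big]\rho .$$

**Step 4: every neighbour has a small share.** Steps 2 and 3 give $(1-3\varepsilon)+p_z(1+\varepsilon)\le 1+3\varepsilon$, so
$$p_z\le\frac{6\varepsilon}{1+\varepsilon}\qquad\text{for every neighbour } z \text{ of } x.$$
The shares of the neighbours sum to $1$, so $\deg(x)\ge\frac{1+\varepsilon}{6\varepsilon}$. This is the degree statement. Summing degrees over all vertices and halving gives
$$|E'|\ge\frac n2\min\Big\{n-1,\frac{1+\varepsilon}{6\varepsilon}\Big\}.$$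

**Step 5: the regime $1/n\le\varepsilon\le1/2$.** Here we check which term is the minimum. Since $\varepsilon\ge1/n$, we have $\frac{1+\varepsilon}{6\varepsilon}=\frac1{6\varepsilon}+\frac16\le\frac{n+1}6$, and $\frac{n+1}6\le n-1$ is equivalent to $5n\ge 7$, true for $n\ge2$. So
$$|E'|\ge\frac n2\cdot\frac{1+\varepsilon}{6\varepsilon}\ge\frac n{12\varepsilon}.$$

**Step 6: very small $\varepsilon$.** Let $n\ge 3$. The condition $\varepsilon(6n-13)<1$ says $1+\varepsilon>6\varepsilon(n-2)$, i.e. $\frac{1+\varepsilon}{6\varepsilon}>n-2$. A vertex of degree less than $n-1$ would have degree greater than $n-2$, which is impossible. So all degrees are $n-1$ and all $\binom n2$ edges are present. $\blacksquare$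

For $n=3$, Step 6 forbids losing an edge when $\varepsilon<1/5$, while Section 3 shows that the truth is $\varepsilon<1/3$. So constants are lost, because Steps 2 and 3 assume the worst for three resistances at once. Averaging removes this loss.

## 7. Averaging the identity: proof of Theorem 2

Instead of comparing two particular vertices $z$, we choose $z$ at random among the neighbours of $x$ with probability $c_{xz}/C_x$, and then average over $x$. The terms $R_{xy}$ and $R_{xz}$ in (2) then become Foster's sum, which is known *exactly*. Only the single term $R_{yz}$ has to be estimated.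

Let $H$ be a connected graph on $n\ge3$ vertices. Put
$$W=\sum_xC_x,\qquad \kappa=\frac1W\sum_x\sum_y\frac{c_{xy}^2}{C_x}=\sum_x\frac{C_x}{W}\sum_y\Big(\frac{c_{xy}}{C_x}\Big)^2 .$$
So $\kappa$ is a collision probability: pick $x$ with probability $C_x/W$, make two independent random steps from $x$ (to $y$ with probability $c_{xy}/C_x$), and ask whether they end at the same vertex. In particular $\kappa\le 1$. For a $d$-regular graph with unit conductances $\kappa=1/d$, so a small $\kappa$ means many edges.

**Lemma 2.** $\displaystyle\frac{R_{\max}}{R_{\min}}\,(1-\kappa)\ \ge\ \frac{n-2}{n-1}.$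

*Proof.* Multiply (2) by $c_{xz}/C_x$ and sum over $z$ (the case $z=x$ has coefficient $0$). The first two terms of the bracket give the same sum $\sum_yc_{xy}R_{xy}$, because $\sum_z c_{xz}/C_x=1$ and $\sum_y c_{xy}/C_x=1$. So
$$2\sum_y c_{xy}R_{xy}-\sum_{y,z}\frac{c_{xy}c_{xz}}{C_x}R_{yz}=2 .$$
Now sum over $x$. By (1), $\sum_{x,y}c_{xy}R_{xy}=2(n-1)$, hence
$$\sum_x\sum_{y,z}\frac{c_{xy}c_{xz}}{C_x}R_{yz}=4(n-1)-2n=2n-4 .$$
On the left the terms with $y=z$ vanish, and $R_{yz}\le R_{\max}$ otherwise. The coefficients with $y\ne z$ sum, for fixed $x$, to $C_x-\sum_yc_{xy}^2/C_x$. So the left side is at most $R_{\max}W(1-\kappa)$. Finally (1) gives $R_{\min}W\le 2(n-1)$, and since $1-\kappa\ge0$,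
$$2n-4\ \le\ R_{\max}W(1-\kappa)\ \le\ \frac{R_{\max}}{R_{\min}}\cdot2(n-1)(1-\kappa). \qquad\square$$

Two checks. For the unit $K_n$, $\kappa=\frac1{n-1}$ and $R_{\max}=R_{\min}$, so there is equality. For the unit star, $W=2(n-1)$; the centre contributes $1$ and the leaves $n-1$ to the double sum in $\kappa$, so $\kappa=\frac n{2(n-1)}$ and $1-\kappa=\frac{n-2}{2(n-1)}$; the ratio $R_{\max}/R_{\min}$ is $2$, and there is equality again.

**Proof of Theorem 2.** Let $H=G'$ be an $\varepsilon$-resistance sparsifier of $K_n$ with $m$ edges, $n\ge3$, $\varepsilon<1/3$.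

**Step 1: the collision probability is small.** Since $R_{\max}/R_{\min}\le\frac{1+\varepsilon}{1-\varepsilon}$, Lemma 2 gives
$$\kappa\le1-\frac{n-2}{n-1}\cdot\frac{1-\varepsilon}{1+\varepsilon}=\frac{(n-1)(1+\varepsilon)-(n-2)(1-\varepsilon)}{(n-1)(1+\varepsilon)}=\frac{2\varepsilon(n-1)+1-\varepsilon}{(n-1)(1+\varepsilon)} .$$

**Step 2: no vertex has too much conductance.** To turn small $\kappa$ into many edges we must exclude that a few vertices carry most of the conductance. In (2), with any $z\ne x$, every bracket with $y\ne x$ is at least $(1-3\varepsilon)\rho$: for $y\ne z$ by (3), and for $y=z$ because $2(1-\varepsilon)\ge1-3\varepsilon$. So $2\ge C_x(1-3\varepsilon)\rho$, and as $\varepsilon<1/3$,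
$$C_{\max}:=\max_xC_x\le\frac2{(1-3\varepsilon)\rho}.$$

**Step 3: the total conductance is large.** By (1), $2(n-1)\le R_{\max}W$, so $W\ge\frac{2(n-1)}{(1+\varepsilon)\rho}$.

**Step 4: Cauchy–Schwarz counts the edges.** Over ordered adjacent pairs,
$$W^2=\Big(\sum_x\sum_{y\sim x}\frac{c_{xy}}{\sqrt{C_x}}\sqrt{C_x}\Big)^2\le\Big(\sum_x\sum_{y}\frac{c_{xy}^2}{C_x}\Big)\Big(\sum_x\deg(x)\,C_x\Big)\le \kappa W\cdot 2m\,C_{\max}.$$
Therefore, inserting Steps 2 and 3 and then Step 1,
$$2m\ \ge\ \frac{W}{\kappa\,C_{\max}}\ \ge\ \frac{(n-1)(1-3\varepsilon)}{(1+\varepsilon)\,\kappa}\ \ge\ \frac{(n-1)^2(1-3\varepsilon)}{2\varepsilon(n-1)+1-\varepsilon}. \qquad\blacksquare$$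

**Consequence (lower bounds in Theorem 3).** If $\varepsilon_n\to0$ and $n\varepsilon_n\to\infty$, the denominator $2(2\varepsilon_n(n-1)+1-\varepsilon_n)$ is $(1+o(1))4\varepsilon_nn$, so $m(n,\varepsilon_n)\ge(1-o(1))\frac n{4\varepsilon_n}$. For fixed $\varepsilon<1/3$,
$$\liminf_{n\to\infty}\frac{4\varepsilon}n\,m(n,\varepsilon)\ \ge\ 1-3\varepsilon .$$
In Theorem 3(a) the hypothesis $\varepsilon_n\log^3n\to0$ implies $\varepsilon_n\to0$, so the first bound applies there.

## 8. Resistances in a regular expander to second order

For the matching upper bounds, Lemma 2 tells us what to look for. A $d$-regular graph has $\kappa=1/d$ and so ratio $R_{\max}/R_{\min}$ at least about $1+\frac1d$. We want graphs that achieve $1+\frac{1+o(1)}d$. Since $\frac{1+\varepsilon}{1-\varepsilon}=1+\frac{2\varepsilon}{1-\varepsilon}\ge1+2\varepsilon$, it is enough to have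
$$\frac{R_{\max}}{R_{\min}}\le1+2\varepsilon, \tag{4}$$
and degree $d\approx\frac1{2\varepsilon}$ would give $\frac{nd}2\approx\frac n{4\varepsilon}$ edges.

The obvious candidates are expanders, and the obvious estimate is too weak. Suppose the adjacency eigenvalues on $\mathbf 1^\perp$ have absolute value at most $\lambda<d$. The eigenvalues of $L=dI-A$ on $\mathbf 1^\perp$ lie in $[d-\lambda,d+\lambda]$, so $\frac2{d+\lambda}\le R_{xy}\le\frac2{d-\lambda}$. This bounds the ratio by $\frac{d+\lambda}{d-\lambda}\ge1+\frac{2\lambda}d$, so to reach (4) this way we need $\lambda\le\varepsilon d$. But $nd=\mathrm{tr}(A^2)\le d^2+(n-1)\lambda^2$ gives $\lambda^2\ge\frac{d(n-d)}{n-1}$, which is at least $\frac d2$ when $d\le n/2$. So this route forces $d\ge\frac1{2\varepsilon^2}$, the wrong power of $\varepsilon$.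

The loss is in treating all powers of $A/d$ alike. In $L^{-1}=\frac1d\sum_k(A/d)^k$ on $\mathbf 1^\perp$, with $\lambda\approx\sqrt d$, the $k$-th term has size about $d^{-k/2}$. The terms $k=1$ and $k=2$ are not negligible against $1/d$, but they can be computed exactly, as they count edges and common neighbours. The tail $k\ge3$ is about $d^{-3/2}$, which is harmless.

For vertices $x,y$ let $\mathrm{cod}(x,y)=(A^2)_{xy}$ be the codegree, i.e. the number of common neighbours. (In $K_4$ adjacent vertices have codegree $2$; in a 4-cycle adjacent vertices have codegree $0$ and opposite ones $2$.)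

**Lemma 3.** Let $H$ be a simple $d$-regular graph on $n$ vertices with unit conductances and adjacency matrix $A$, and let $\gamma=\max_{x\sim y}\mathrm{cod}(x,y)$. For $\lambda<d$ put $\tau=\dfrac{(\lambda/d)^3}{1-\lambda/d}$.

(i) If all eigenvalues of $A$ on $\mathbf 1^\perp$ have absolute value at most $\lambda<d$, then for all $x\ne y$
$$1-\tau-\frac\gamma{d^2}\ \le\ \frac d2R_{xy}\ \le\ 1+\frac1d+\tau .$$

(ii) If $H$ is connected and bipartite, and all eigenvalues other than the simple eigenvalues $\pm d$ have absolute value at most $\lambda<d$, then for all $x\ne y$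
$$1-\tau-\frac1n\ \le\ \frac d2R_{xy}\ \le\ 1+\frac1d+\tau .$$

*Proof of (i).* $H$ is connected, since $\lambda<d$ makes $d$ a simple eigenvalue. Let $f=e_x-e_y\perp\mathbf 1$. On $\mathbf 1^\perp$ the geometric series for $(dI-A)^{-1}$ converges, so
$$R_{xy}=\frac1d\sum_{k\ge0}d^{-k}f^TA^kf .$$
As $|f^TA^kf|\le\lambda^k\|f\|^2=2\lambda^k$, the terms $k\ge3$ of the sum contribute at most $2\tau$ in absolute value. The first three terms are exact:
$$f^Tf=2,\qquad f^TAf=-2A_{xy},\qquad f^TA^2f=2d-2\,\mathrm{cod}(x,y).$$
Hence
$$\frac d2R_{xy}=1+\frac{1-A_{xy}}d-\frac{\mathrm{cod}(x,y)}{d^2}+\theta,\qquad|\theta|\le\tau. \tag{5}$$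
The upper bound is immediate. For the lower bound there are two cases. If $x\not\sim y$, then $\frac1d-\frac{\mathrm{cod}(x,y)}{d^2}\ge0$ because $\mathrm{cod}(x,y)\le d$. If $x\sim y$, then the $\frac1d$ is gone, and we use $\mathrm{cod}(x,y)\le\gamma$.

*Proof of (ii).* The eigenvalue $-d$ must be treated separately. Its unit eigenvector $u$ is $n^{-1/2}$ on one side and $-n^{-1/2}$ on the other. Put $\beta=(f^Tu)^2$, which is $0$ if $x,y$ lie on the same side and $\frac4n$ otherwise, and $g=f-(f^Tu)u$. Then $g$ is orthogonal to $\mathbf 1$ and to $u$, and $L$ has eigenvalue $2d$ on $u$, so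
$$R_{xy}=\frac\beta{2d}+\frac1d\sum_{k\ge0}d^{-k}g^TA^kg,\qquad g^TA^kg=f^TA^kf-(-d)^k\beta .$$
Since $\|g\|^2\le2$, the terms $k\ge3$ of the sum again contribute at most $2\tau$. In the terms $k=0,1,2$ the $\beta$-parts are $-\beta,+\beta,-\beta$, so together with the first term they contribute $\frac\beta{2d}-\frac\beta d=-\frac\beta{2d}$ to $R_{xy}$. So $\frac d2R_{xy}$ is the right side of (5), with some $|\theta|\le\tau$, plus $-\frac\beta4\in[-\frac1n,0]$. The upper bound follows. For the lower bound, adjacent vertices of a bipartite graph have codegree $0$, and non-adjacent ones have $\mathrm{cod}(x,y)\le d$, as before. $\square$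

Here is an example where everything is exact. $K_{d,d}$ has $n=2d$ and eigenvalues $\pm d$ (simple) and $0$, so $\lambda=\tau=0$. Adjacent pairs have $\frac d2R_{xy}=1-\frac1n$. Two vertices on the same side have codegree $d$ and $\beta=0$, so $\frac d2R_{xy}=1+\frac1d-\frac1d=1$. For $d=2$ this is the 4-cycle, with $R=\frac34$ for neighbours and $R=1$ for opposite vertices, as series–parallel reduction confirms. The ratio is $\frac n{n-1}=1+\frac1{n-1}$, so by (4) $K_{d,d}$, suitably scaled, is an $\varepsilon$-resistance sparsifier of $K_{2d}$ as soon as $2\varepsilon\ge\frac1{n-1}$ (and $\varepsilon<1$).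

## 9. Random circulant graphs: Theorem 3(a)

We need a $d$-regular graph for a prescribed $d\approx\frac{1+\delta}{2\varepsilon}$, with small $\lambda$ and small codegrees. A *Cayley graph* of $\mathbb Z_n$ with connection set $S$ (where $S=-S$, $0\notin S$) has vertex set $\mathbb Z_n$ and $x\sim y$ when $y-x\in S$. It is $|S|$-regular. Each character $x\mapsto e^{2\pi ijx/n}$ is an eigenvector, with eigenvalue $\sum_{s\in S}e^{2\pi ijs/n}$, and the characters with $j\ne0$ span the complement of $\mathbf 1$. For $S=\{\pm1\}$ and $n\ge3$ this is the $n$-cycle with eigenvalues $2\cos(2\pi j/n)$. Regularity is automatic, and the eigenvalues are sums of independent terms when $S$ is random. This is why we choose this model.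

We use Bernstein's inequality: if $Y_a$ are independent with mean $0$, $|Y_a|\le B$ and total variance at most $\sigma^2$, then $\Pr(|\sum Y_a|\ge t)\le2\exp\big(-\frac{t^2}{2(\sigma^2+Bt/3)}\big)$ for $t>0$.

**Step 1: the random graph.** Fix $\delta\in(0,1)$ and set
$$D=\frac{1+\delta}{2\varepsilon_n},\qquad h=\Big\lfloor\frac{n-1}2\Big\rfloor,\qquad \eta=\frac D{2h}.$$
The two hypotheses say precisely that $D/\log^3n\to\infty$ and $D/n\to0$. In particular $\eta\le1$ for large $n$. Let $\xi_1,\dots,\xi_h$ be independent Bernoulli$(\eta)$ variables, $S=\{\pm a:\xi_a=1\}\subset\mathbb Z_n$, and $H$ the Cayley graph of $\mathbb Z_n$ with connection set $S$. For $1\le a\le h$ we have $0<2a<n$, so $a\ne-a$. The graph $H$ is simple and $d$-regular with $d=|S|=2\sum_a\xi_a$.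

**Step 2: degree and eigenvalues.** The purpose is to show $d=(1+o(1))D$ and $\lambda=O(\sqrt{D\log n})$. The eigenvalues are
$$\lambda_j=\sum_{a=1}^h2\xi_a\cos(2\pi ja/n),\qquad\lambda_0=d,\qquad\mathbb E\lambda_0=2h\eta=D .$$
For $j\ne0$ the sum of $\cos(2\pi ja/n)$ over $a\in\mathbb Z_n\setminus\{0\}$ is $-1$. If $n$ is odd, this sum is $\sum_{a=1}^h2\cos(2\pi ja/n)$, so $\mathbb E\lambda_j=-\eta$. If $n$ is even, the single term $a=n/2$, equal to $(-1)^j$, has to be omitted, so $\mathbb E\lambda_j=\eta(-1-(-1)^j)$. In both cases $|\mathbb E\lambda_j|\le2\eta\le2$.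

The centred summands $2(\xi_a-\eta)\cos(2\pi ja/n)$ have absolute value at most $2$ and variance at most $4\eta$, with total variance at most $4h\eta=2D$. Take $t=4\sqrt{D\log n}$. For large $n$ we have $\frac23t\le2D$, since $D/\log n\to\infty$. Bernstein's inequality gives
$$\Pr\big(|\lambda_j-\mathbb E\lambda_j|\ge t\big)\le2\exp\Big(-\frac{t^2}{2(2D+2t/3)}\Big)\le2\exp\Big(-\frac{16D\log n}{8D}\Big)=2n^{-2}.$$
A union bound over the $n$ values of $j$ shows that with probability at least $1-\frac2n$,
$$|d-D|\le4\sqrt{D\log n}=o(D),\qquad|\lambda_j|\le4\sqrt{D\log n}+2\le\lambda:=6\sqrt{D\log n}\quad(j\ne0).$$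

**Step 3: codegrees as sums over a sparse graph.** The purpose is to bound $\gamma$ although the products counted by a codegree are dependent. Extend $\xi$ to $\mathbb Z_n$ by $\xi_{-a}=\xi_a$, $\xi_0=0$, and $\xi_{n/2}=0$ for even $n$. For $b\ne0$, a common neighbour $x+a$ of $x$ and $x+b$ is one with $a\in S$ and $b-a\in S$, so
$$\mathrm{cod}(x,x+b)=r(b):=\sum_{a\in\mathbb Z_n}\xi_a\xi_{b-a}.$$
Let $|a|$ denote the representative of $\pm a$ in $\{0,\dots,\lfloor n/2\rfloor\}$, so that $\xi_a$ depends only on $|a|$.

Terms with $|a|=|b-a|$ have $b-a=a$ or $b-a=-a$. The latter would give $b=0$, so $2a=b$, which has at most $2$ solutions in $\mathbb Z_n$. These terms contribute at most $2$.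

Let $\Gamma_b$ be the graph on $\{1,\dots,h\}$ whose edges are the pairs $\{|a|,|b-a|\}$ with $|a|\ne|b-a|$, both in $\{1,\dots,h\}$. Every remaining non-zero term comes from such an edge $\{i,j\}$ and equals $\xi_i\xi_j$. Each edge arises from at most four values of $a$, namely from $\{\pm i,\pm j\}$. If $|a|=i$, the other end is $|b-i|$ or $|b+i|$. If $|b-a|=i$, then $a=b\mp i$ and the other end is again $|b-i|$ or $|b+i|$. So $\Gamma_b$ has maximum degree at most $2$. It is a disjoint union of paths and cycles, and its edges split into three matchings.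

For instance, with $n=9$, $h=4$, $b=1$: the values $a=2,8$ give the edge $\{1,2\}$, $a=3,7$ give $\{2,3\}$, $a=4,6$ give $\{3,4\}$; $a=5$ is the solution of $2a=b$; and $a=0,1$ involve $\xi_0=0$. So $\Gamma_1$ is the path $1\,\text{–}\,2\,\text{–}\,3\,\text{–}\,4$.

Consequently
$$r(b)\le2+4(X_1+X_2+X_3),$$
where $X_k$ is the sum of $\xi_i\xi_j$ over the edges of the $k$-th matching. Edges of a matching are disjoint, so $X_k$ is a sum of at most $h$ independent Bernoulli$(\eta^2)$ variables, with mean at most $\mu:=h\eta^2=\frac{D^2}{4h}$.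

**Step 4: the codegree bound.** If $X$ is a sum of $N\le h$ independent Bernoulli$(\eta^2)$ variables and $T\ge1$ is an integer, then by a union bound over $T$-subsets $\Pr(X\ge T)\le\binom NT\eta^{2T}\le\big(\frac{eN\eta^2}T\big)^T\le\big(\frac{e\mu}T\big)^T$. With $T=\lceil e^2\mu+3\log n\rceil$ the base is at most $e^{-1}$, so
$$\Pr(X_k\ge T)\le e^{-T}\le n^{-3}.$$
A union bound over $k=1,2,3$ and $b\ne0$ shows that, with probability at least $1-3n^{-2}$, all codegrees are at most
$$2+12T=O\Big(\frac{D^2}n+\log n\Big).$$

**Step 5: all errors are $o(1/D)$.** For large $n$ we have $\frac2n+\frac3{n^2}<1$, so some outcome satisfies the bounds of Steps 2 and 4. Fix it. Then $d=(1+o(1))D$, and $\lambda/d=O(\sqrt{\log n/D})\to0$, so $\lambda<d$ for large $n$. Moreover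
$$\tau=O\Big(\Big(\frac{\log n}D\Big)^{3/2}\Big)=o\Big(\frac1D\Big),\qquad\frac\gamma{d^2}=O\Big(\frac1n+\frac{\log n}{D^2}\Big)=o\Big(\frac1D\Big).$$
The first holds because $D\cdot(\log n/D)^{3/2}=(\log^3n/D)^{1/2}\to0$; this is exactly where $\varepsilon_n\log^3n\to0$ is used. The second holds because $D/n\to0$, which is where $n\varepsilon_n\to\infty$ is used, and $\log n/D\to0$.

**Step 6: conclusion.** By Lemma 3(i),
$$\frac{R_{\max}}{R_{\min}}\le\frac{1+\frac1d+\tau}{1-\tau-\frac\gamma{d^2}}=1+\frac{\frac1d+2\tau+\frac\gamma{d^2}}{1-\tau-\frac\gamma{d^2}}=1+\frac{1+o(1)}D=1+\frac{(1+o(1))\,2\varepsilon_n}{1+\delta}\le1+2\varepsilon_n$$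
for large $n$. By (4), a scaled copy of $H$ is an $\varepsilon_n$-resistance sparsifier of $K_n$, and
$$m(n,\varepsilon_n)\le\frac{nd}2=(1+o(1))\frac{nD}2=(1+o(1))(1+\delta)\frac n{4\varepsilon_n}.$$
So $\limsup_n\frac{4\varepsilon_n}n m(n,\varepsilon_n)\le1+\delta$ for every $\delta\in(0,1)$, hence it is at most $1$. The consequence of Theorem 2 gives $\liminf_n\frac{4\varepsilon_n}nm(n,\varepsilon_n)\ge1$. $\blacksquare$

## 10. Ramanujan graphs for fixed $\varepsilon$: Theorem 3(b)

When $\varepsilon$ is fixed, $D$ is bounded and the bound $\lambda=O(\sqrt{D\log n})$ of Section 9 is useless. We need graphs of bounded degree with $\lambda=O(\sqrt d)$, without the logarithm. The limit in (b) has a $\liminf$ over $n$ inside it, so for the upper bound infinitely many $n$ suffice for each small $\varepsilon$.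

We use the following theorem of Lubotzky–Phillips–Sarnak (*Ramanujan graphs*, Combinatorica 8 (1988)). For distinct primes $p,q\equiv1\pmod4$ with $\left(\frac pq\right)=-1$, the graph $X^{p,q}$ is connected, bipartite and $(p+1)$-regular on $n=q(q^2-1)$ vertices. All its eigenvalues other than $\pm(p+1)$ have absolute value at most $2\sqrt p$, and its girth is at least $4\log_pq-\log_p4$.

**Step 1: infinitely many usable $q$ for each $p$.** Fix a prime $p\equiv1\pmod4$. By quadratic reciprocity $\left(\frac pq\right)=\left(\frac qp\right)$ for odd primes $q\ne p$. So it suffices that $q\equiv1\pmod4$ and that $q$ lies in a fixed non-residue class modulo $p$. By the Chinese remainder theorem this is one residue class modulo $4p$, coprime to $4p$, and Dirichlet's theorem gives infinitely many such primes $q$. For large $q$ the girth bound exceeds $2$, so $X^{p,q}$ is simple.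

**Step 2: the resistance ratio.** Put $d=p+1$ and $\lambda=2\sqrt p$. Then $\lambda<d$, since $(\sqrt p-1)^2>0$, and $\pm d$ are simple eigenvalues, because the graph is connected, bipartite and $d$-regular. We have $\tau=O(p^{-3/2})$. If $q$ is large enough, depending on $p$, then also $\frac1n\le p^{-3/2}$. Lemma 3(ii) gives, for all large $p$ and all sufficiently large $q$ as in Step 1,
$$\frac{R_{\max}}{R_{\min}}\le\frac{1+\frac1{p+1}+\tau}{1-\tau-\frac1n}\le1+\frac1p\big(1+O(p^{-1/2})\big).$$

**Step 3: choice of $p$.** Let $\delta\in(0,1)$, let $\varepsilon$ be small, and let $p$ be the least prime $\equiv1\pmod4$ with $p\ge\frac{1+\delta}{2\varepsilon}$. The prime number theorem in arithmetic progressions gives a prime $\equiv1\pmod4$ in $[X,(1+\omega)X]$ for every fixed $\omega>0$ and all large $X$, so $p=(1+o(1))\frac{1+\delta}{2\varepsilon}$ as $\varepsilon\to0$. Since $\frac1p\le\frac{2\varepsilon}{1+\delta}$, Step 2 yields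
$$\frac{R_{\max}}{R_{\min}}\le1+\frac{2\varepsilon}{1+\delta}\big(1+O(\sqrt\varepsilon)\big)\le1+2\varepsilon$$
for all sufficiently small $\varepsilon$ (depending on $\delta$) and infinitely many $n$. By (4), for those $n$,
$$m(n,\varepsilon)\le\frac{n(p+1)}2=(1+o_{\varepsilon\to0}(1))(1+\delta)\frac n{4\varepsilon}.$$

**Step 4: the limit.** Step 3 gives $\liminf_{n}\frac{4\varepsilon}nm(n,\varepsilon)\le(1+o_{\varepsilon\to0}(1))(1+\delta)$ for small $\varepsilon$, while the consequence of Theorem 2 gives $\liminf_n\frac{4\varepsilon}nm(n,\varepsilon)\ge1-3\varepsilon$. Let $\varepsilon\to0$: the lower and upper limits of the inner $\liminf$ both lie in $[1,1+\delta]$. Since $\delta\in(0,1)$ was arbitrary, the limit exists and equals $1$. $\blacksquare$
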